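\title{Polynomials sharing a non-Archimedean Julia set}

\begin{abstract}
Let $k$ be an algebraically closed, complete non-Archimedean field, and let $\mathcal J$ be the Berkovich Julia set of a polynomial over $k$ without potential good reduction, with finite group $\operatorname{Aut}(\mathcal J)$ of affine symmetries. We ask whether every polynomial with Julia set $\mathcal J$ has the form $\sigma\circ g^{\circ n}$, where $g$ is such a polynomial of minimal degree and $\sigma\in\operatorname{Aut}(\mathcal J)$. The answer is negative over every $k$ of positive characteristic: we give explicit polynomials of equal degree that share a Julia set with trivial symmetry group and do not differ by an affine post-composition. The answer is positive, and $\operatorname{Aut}(\mathcal J)$ is automatically finite cyclic, when $k$ has residue characteristic $0$, and when $k$ has characteristic $0$ and $\mathcal J$ is the Julia set of a polynomial of degree smaller than the residue characteristic. The remaining case of mixed characteristic is not settled here.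
\end{abstract}

\section{Introduction}\label{sec:intro}

Which polynomials have the same Julia set? We write $F^{\circ n}$ for the $n$-th iterate of a map $F$, and keep $F^n$ for the $n$-th power of a polynomial. Over $\mathbb C$ the answer is the following.

\begin{theorem}[Schmidt--Steinmetz \cite{SS}]\label{thm:SS}
Let $J\subset\mathbb C$ be the Julia set of a complex polynomial, and suppose that $J$ is neither a circle nor a segment. Then there is a polynomial $P_0$ such that every polynomial of degree at least $2$ with Julia set $J$ is $s\circ P_0^{\circ n}$, with $n\ge1$ and $s$ an affine map satisfying $s(J)=J$.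
\end{theorem}

The exception for circles cannot be dropped: $z^2$ and $z^3$ both have the unit circle as Julia set, and $2$ and $3$ are not powers of a common integer. This paper concerns the non-Archimedean analogue.

Throughout, $k$ is an algebraically closed field, complete with respect to a non-trivial non-Archimedean absolute value, and $\mathcal O=\{|z|\le1\}$, $\mathfrak m=\{|z|<1\}$, $\tilde k=\mathcal O/\mathfrak m$. Let $\mathsf P^1=\mathbb P^{1,\mathrm{an}}_k$ be the Berkovich projective line over $k$, recalled in Section~\ref{sec:berk}. For $F\in k[z]$ of degree at least $2$ put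
\[
\Omega_F=\{x\in\mathsf P^1: F^{\circ n}(x)\to\infty\},\qquad K_F=\mathsf P^1\setminus\Omega_F,\qquad \mathcal K_F=K_F\cap k .
\]
The Julia set of $F$ is the common boundary $\mathcal J_F=\partial\Omega_F=\partial K_F$; this standard description is the only one that we use. For $\mathcal J\subseteq\mathsf P^1$ let $\operatorname{Aut}(\mathcal J)$ be the group of affine maps $\sigma(z)=az+b$, $a\in k^\times$, $b\in k$, with $\sigma(\mathcal J)=\mathcal J$, and let $S(\mathcal J)$ be the set of polynomials of degree at least $2$ with Julia set $\mathcal J$.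

A polynomial has \emph{good reduction} if its coefficients lie in $\mathcal O$ and its leading coefficient has absolute value $1$, and \emph{potential good reduction} if it is conjugate, by an affine map over $k$, to a polynomial with good reduction. This is the analogue of the exceptional cases above. If $F$ has good reduction and degree $d$, then $|F(x)|=|x|^d$ for $|x|>1$ and $|F(x)|\le1$ for $|x|\le1$, so $K_F=\{|x|\le1\}$ whatever $F$ is. All such polynomials share one Julia set, and all maps $az+b$ with $|a|=1$, $|b|\le 1$ preserve it. Once this case is excluded and the symmetry group is finite, Theorem~\ref{thm:SS} suggests a positive answer to the following problem, which comes from Gong and Yap \cite{GY}.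

\begin{quote}
\textbf{Question.} Let $\mathcal J$ be the Julia set of a polynomial of degree at least $2$ without potential good reduction, and assume that $\operatorname{Aut}(\mathcal J)$ is finite. Let $g\in S(\mathcal J)$ have minimal degree. Is every $f\in S(\mathcal J)$ of the form $\sigma\circ g^{\circ n}$ with $n\ge1$ and $\sigma\in\operatorname{Aut}(\mathcal J)$?
\end{quote}

All the polynomials $\sigma\circ g^{\circ n}$ do belong to $S(\mathcal J)$ (Lemma~\ref{lem:green}), so the Question asks whether there are any others. In positive characteristic there can be.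

\begin{theorem}\label{thm:counter}
Let $\operatorname{char}k=p>0$. Let $Q>2$ be a power of $p$, let $n=Q-1$, and let $c\in k$ with $|c|>1$. Put
\[
P(w)=c\,w(w-1)^n,\qquad f_j=(P+j)^n\quad(j\in\mathbb F_Q\subset k).
\]
All $f_j$ have degree $Q(Q-1)$ and the same Julia set $\mathcal J$. They do not have potential good reduction, and $\operatorname{Aut}(\mathcal J)=\{\mathrm{id}\}$. For $i\ne j$ there is no affine map $\tau$ with $f_j=\tau\circ f_i$. Consequently the Question has a negative answer over $k$.
\end{theorem}

The last sentence follows from the others. If $f_0=\sigma\circ g^{\circ a}$ and $f_1=\sigma'\circ g^{\circ b}$ with $\sigma,\sigma'$ affine, then $a=b$ because $\deg f_0=\deg f_1$ and $\deg g\ge2$, and so $f_1=(\sigma'\circ\sigma^{-1})\circ f_0$, which the theorem excludes.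

\begin{theorem}\label{thm:positive}
Let $\operatorname{char}k=0$ and let $p\ge0$ be the characteristic of $\tilde k$. Let $\mathcal J$ be the Julia set of a polynomial of degree at least $2$ without potential good reduction. Assume that $p=0$, or that $p>\deg\phi$ for some $\phi\in S(\mathcal J)$. Then:
\begin{enumerate}
\item[(a)] if $f_1,f_2\in S(\mathcal J)$ have the same degree, then $f_1=\sigma\circ f_2$ with $\sigma\in\operatorname{Aut}(\mathcal J)$;
\item[(b)] $\operatorname{Aut}(\mathcal J)$ is finite cyclic;
\item[(c)] if $g\in S(\mathcal J)$ has minimal degree, then every $f\in S(\mathcal J)$ is $\sigma\circ g^{\circ n}$ with $n\ge1$ and $\sigma\in\operatorname{Aut}(\mathcal J)$.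
\end{enumerate}
\end{theorem}

Thus the answer is negative over every $k$ of positive characteristic and positive over every $k$ of residue characteristic $0$. We do not settle the case where $\operatorname{char}k=0$, the residue characteristic is $p>0$, and $S(\mathcal J)$ contains no polynomial of degree smaller than $p$.

Section~\ref{sec:prelim} recalls what we need about discs and the Berkovich line, and Section~\ref{sec:counter} proves Theorem~\ref{thm:counter}. The core of Theorem~\ref{thm:positive} is part (a), proved in Section~\ref{sec:same} by comparing $f_1$ and $f_2$ on smaller and smaller discs, with the tools of Section~\ref{sec:levels}. Section~\ref{sec:bc} deduces (b), and deduces (c) by transferring the problem to $\mathbb C$ and applying Theorem~\ref{thm:SS}.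

\section{Discs and filled Julia sets}\label{sec:prelim}

\subsection{Polynomials on discs}\label{sec:discs}

Since $k$ is algebraically closed, $\tilde k$ is algebraically closed, hence infinite, and $|k^\times|$ is a divisible group, dense in $(0,\infty)$. Bars denote reduction modulo $\mathfrak m$. For $a,b\in k$ we write
\[
a\sim b\quad\text{if}\quad a\in b(1+\mathfrak m),
\]
that is, if $a=b=0$ or $|a-b|<|b|$. This is an equivalence relation, it is compatible with products, and $a\sim b$ implies $|a|=|b|$.

A \emph{closed disc} is a set $D(b,r)=\{z\in k:|z-b|\le r\}$ with $r\in|k^\times|$, and $D^-(b,r)=\{|z-b|<r\}$ is the corresponding open disc. Every point of a disc is a center, and two discs that meet are nested. The \emph{residue classes} of $D(b,r)$ are the open discs of radius $r$ that it contains; there are infinitely many. Zeros and preimages are counted with multiplicity. We use the following facts.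

\begin{enumerate}
\item[(D1)] \emph{Counting zeros.} Let $A\in\mathcal O[y]$ with $\overline A\ne0$. Factor $A=\alpha\prod_{|\zeta|\le1}(y-\zeta)\prod_{|\zeta|>1}(1-y/\zeta)$ over its zeros. Then $|\alpha|=1$ and $\overline A=\bar\alpha\prod_{|\zeta|\le 1}(y-\bar\zeta)$. So $A$ has $\deg\overline A$ zeros in $\mathcal O$, and a simple root of $\overline A$ lifts to exactly one zero of $A$ (Hensel's lemma). After rescaling: a nonzero $A=\sum a_i(z-b)^i$ attains on $D(b,r)$ the maximum $\max_i|a_i|r^i$, and its number of zeros in $D(b,r)$ is the largest $i$ at which $|a_i|r^i$ is maximal. In particular, if $\max|A-A'|<\max|A|$ on a closed disc, then $A$ and $A'$ have equally many zeros there.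
\item[(D2)] \emph{Images.} A non-constant $F=\sum a_i(z-b)^i$ maps $Z=D(b,r)$ onto $D(F(b),s)$, where $s=\max_{i\ge1}|a_i|r^i$, and every point $v$ of the image has exactly $m$ preimages in $Z$, where $m$ is the largest $i\ge1$ with $|a_i|r^i=s$. (Apply (D1) to $F-F(b)$ and to $F-v$.) We write $m=\deg(F|_Z)\in\{1,\dots,\deg F\}$. Counting preimages gives $\deg(F'\circ F|_Z)=\deg(F'|_{F(Z)})\deg(F|_Z)$.
\item[(D3)] \emph{Preimages.} Let $Z'$ be a closed disc of radius $s$ and $b\in F^{-1}(Z')$. The function $r\mapsto\max_{i\ge1}|a_i|r^i$ increases strictly from $0$ to $\infty$, so it equals $s$ at a single $r=r_b\in|k^\times|$, and $r_b\to0$ as $s\to0$. The disc $D(b,r_b)$ is the largest closed disc about $b$ in $F^{-1}(Z')$, and it maps onto $Z'$. Hence $F^{-1}(Z')$ is a finite disjoint union of closed discs, each mapped onto $Z'$, with degrees adding up to $\deg F$.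
\item[(D4)] \emph{Components.} Let $W$ be a finite disjoint union of closed discs $B_1,\dots,B_N$. A closed disc $Z\subset W$ lies in one $B_i$: otherwise each $B_i$ meeting $Z$ lies in one residue class of $Z$, and $Z$ has infinitely many. So the $B_i$ are the maximal closed discs in $W$ and depend only on the set $W$; we call them its \emph{components}. The components of $F^{-1}(W)$ are those of the sets $F^{-1}(B_i)$.
\item[(D5)] \emph{Thin annuli.} If $A\neq0$ has $M$ zeros in $D(b,r)$, then $|A(w)|$ is a constant times $|w-b|^M$ on $\{r<|w-b|<r+\eta\}$ for small $\eta>0$, as one sees by factoring $A$. So two polynomials with the same absolute value on such an annulus have equally many zeros in $D(b,r)$.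
\item[(D6)] If $\omega,\omega'$ lie in a disc that does not contain $w$, then $w-\omega\sim w-\omega'$, since $|\omega-\omega'|<|w-\omega'|$.
\end{enumerate}

\subsection{The Berkovich line}\label{sec:berk}

The affine line $\mathsf A^1$ is the set of multiplicative seminorms $A\mapsto|A(x)|$ on $k[z]$ that extend the absolute value of $k$, with the weakest topology making all functions $x\mapsto|A(x)|$ continuous; we write $|x|=|z(x)|$. Evaluation at points embeds $k$ as a dense subset. The one-point compactification $\mathsf P^1=\mathsf A^1\cup\{\infty\}$ is compact, Hausdorff and uniquely path-connected, and the path $[x,\infty]$ consists of $\infty$ and of the $x'$ with $|A(x')|\ge|A(x)|$ for all $A\in k[z]$. See \cite{BR} for this background. A non-constant polynomial $F$ acts continuously on $\mathsf P^1$ by $|A(F(x))|=|(A\circ F)(x)|$ and $F(\infty)=\infty$. This map is surjective, because its image is compact and contains the dense set $k$.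

Let $F$ have degree $d\ge2$ and leading coefficient $a$. There is $R_F\geq 1$ such that
\begin{equation}\label{eq:escape}
|F(x)|=|a|\,|x|^d\ge2|x|\qquad\text{for }|x|>R_F .
\end{equation}
So $\Omega_F$ is the union of the preimages of $\{|x|>R_F\}\cup\{\infty\}$ under the iterates of $F$, and it is open. Also $F^{-1}(K_F)=K_F$ and $F^{-1}(\mathcal K_F)=\mathcal K_F$, and $\mathcal K_F$ is bounded and contains the fixed points of $F$ in $k$.

\begin{lemma}\label{lem:JK}
The set $\Omega_F$ is the connected component of $\mathsf P^1\setminus\mathcal J_F$ containing $\infty$. Hence two polynomials have the same Julia set if and only if they have the same set $K_F$, and an affine map $\sigma$ lies in $\operatorname{Aut}(\mathcal J_F)$ if and only if $\sigma(K_F)=K_F$; in that case $\sigma(\mathcal K_F)=\mathcal K_F$.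
\end{lemma}

\begin{proof}
If $x\in\Omega_F$ and $x'\in[x,\infty]$, then $|F^{\circ n}(x')|\ge|F^{\circ n}(x)|\to\infty$, so $[x,\infty]\subset\Omega_F$. Thus $\Omega_F$ is connected. It is open with boundary $\mathcal J_F$, hence open and closed in $\mathsf P^1\setminus\mathcal J_F$. This proves the first claim, so $\mathcal J_F$ determines $K_F$, while $\mathcal J_F=\partial K_F$. An affine map is a homeomorphism of $\mathsf P^1$ that fixes $\infty$ and preserves $k$, which gives the rest.
\end{proof}

\begin{lemma}\label{lem:pgr}
A polynomial $F$ of degree $d\ge2$ has potential good reduction if and only if $\mathcal K_F$ is a closed disc. In particular, if one element of $S(\mathcal J)$ has potential good reduction, then all do.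
\end{lemma}

\begin{proof}
Conjugating $F$ by an affine map moves $\mathcal K_F$ by that map, and $\mathcal K_F=\mathcal O$ if $F$ has good reduction. Conversely, let $\mathcal K_F=\mathcal O$ after a conjugation. Then $F^{-1}(\mathcal O)=\mathcal O$, so $F=\sum a_iz^i$ maps $\mathcal O$ onto $\mathcal O$ with degree $d$ by (D3). By (D2), $|a_i|\le1$ for $i\ge1$ and $|a_d|=1$, and $a_0=F(0)\in\mathcal O$. The last claim follows from Lemma~\ref{lem:JK}.
\end{proof}

\section{The counterexample in positive characteristic}\label{sec:counter}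

In this section $p$, $Q$, $n$, $c$, $P$, $f_j$ are as in Theorem~\ref{thm:counter}. Note that $n\ge2$ and $p\nmid n$. Reduction is injective on $\mathbb F_Q\subset\mathcal O$, so we also view $\mathbb F_Q$ inside $\tilde k$. We write $\mu_N$ for the group of $N$-th roots of unity in $\tilde k$, which has $N$ elements if $p\nmid N$; thus $\mathbb F_Q^\times=\mu_n$.

\subsection{The mechanism}

Consider
\[
h(z)=P(z^n)=c\,z^n(z^n-1)^n=c\,(z^Q-z)^n .
\]
For $j\in\mathbb F_Q$ we have $(z+j)^Q-(z+j)=z^Q-z$, so $h(z+j)=h(z)$. By induction $(h+j)^{\circ r}=h^{\circ r}+j$, so the polynomials $h+j$ have the same Julia set. This agrees with the Question, since the translations $z+j$ are symmetries of that Julia set. Now pass to the coordinate $w=z^n$, which is the quotient by the rotations $z\mapsto\zeta z$, $\zeta\in\mathbb F_Q^\times$. The identity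
\[
(h(z)+j)^n=(P(z^n)+j)^n=f_j(z^n)
\]
says that $h+j$ descends to $f_j$. The translation $z+j$ with $j\neq0$ does not descend, since $(z+j)^n$ is not a function of $z^n$. The $f_j$ inherit a common Julia set and lose the symmetries that related them.

In the smallest case $p=Q=3$, $n=2$, we have $h=c(z^3-z)^2$, invariant under the six maps $\pm z+j$, and $w=z^2$. With $X=P(w)=cw(w-1)^2$,
\[
f_0=X^2=c^2w^2(w-1)^4,\qquad f_1=(X+1)^2,\qquad f_2=(X-1)^2 .
\]
No relation $(X+1)^2=\alpha X^2+\beta$ can hold, because of the term $2X$. In terms of groups, the rotations form a non-normal subgroup of the finite group of maps $\zeta z+j$. This cannot happen in characteristic $0$, where a finite group of affine maps contains no non-trivial translation, so embeds in $k^\times$ by $az+b\mapsto a$ and is cyclic.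

\begin{lemma}\label{lem:samejulia}
The $f_j$ have the same Julia set, and for $i\ne j$ there is no affine $\tau$ with $f_j=\tau\circ f_i$.
\end{lemma}

\begin{proof}
We have $P\circ f_j=P((P+j)^n)=h(P+j)=h\circ P$, so $P\circ f_j^{\circ r}=h^{\circ r}\circ P$ for all $r$. A sequence $x_r$ in $\mathsf P^1$ tends to $\infty$ if and only if $P(x_r)$ does. Hence $x\in\Omega_{f_j}$ if and only if $P(x)\in\Omega_h$, a condition that does not involve $j$.

Suppose $(P+j)^n=\alpha(P+i)^n+\beta$. As $P$ is non-constant, $(X+j)^n=\alpha(X+i)^n+\beta$ in $k[X]$. Differentiating and dividing by $n\ne0$ gives $(X+j)^{n-1}=\alpha(X+i)^{n-1}$. Since $n-1\ge1$, comparing roots gives $i=j$.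
\end{proof}

It remains to show that the common Julia set $\mathcal J$ is not of potential good reduction and has no symmetry. From now on $f=f_0=P^n$, $\mathcal K=\mathcal K_f$ and $C=|c|>1$.

\subsection{The shape of $\mathcal K$ at the first two scales}

\begin{lemma}\label{lem:scale1}
We have $0,1\in\mathcal K\subset E_0\sqcup E_1$, where $E_0=D(0,C^{-1})$ and $E_1=D(1,C^{-1/n})$. The $f_j$ do not have potential good reduction.
\end{lemma}

\begin{proof}
If $|w|>1$, then $|f(w)|=C^n|w|^{nQ}>|w|^{nQ}$, so $w$ escapes. Hence $\mathcal K\subset\mathcal O$, and $\mathcal K=f^{-1}(\mathcal K)\subset\{|P|\le1\}$. For $w\in\mathcal O$ we have $|P(w)|=C|w|$ if $|w|<1$, $|P(w)|=C|w-1|^n$ if $|w-1|<1$, and $|P(w)|=C>1$ otherwise. This gives the inclusion, and $0,1\in\mathcal K$ because $f(0)=f(1)=0$. A closed disc containing $0$ and $1$ contains $\mathcal O\not\subset E_0\sqcup E_1$, so $\mathcal K$ is not a closed disc, and Lemma~\ref{lem:pgr} applies.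
\end{proof}

This is where $|c|>1$ is needed: for $|c|=1$ the $f_j$ have good reduction.

We now look inside $E_1$. Fix $\gamma\in k$ with $\gamma^n=c^{-1}$, so $|\gamma|=C^{-1/n}<1$, and use the coordinate $w=1+\gamma y$, in which $E_1=\{|y|\le1\}$ and
\[
P(1+\gamma y)=y^n(1+\gamma y).
\]
Let $Y=\{y\in\mathcal O:1+\gamma y\in\mathcal K\}$ and $\mathcal K'=\{z\in k:z^n\in\mathcal K\}$. Since $f=P^n$ and $f^{-1}(\mathcal K)=\mathcal K$, we have $w\in\mathcal K$ if and only if $P(w)\in\mathcal K'$.

\begin{lemma}\label{lem:scale2}
The reduction of $Y$ is $S=\{t\in\tilde k:t^n\in\mathbb F_Q\}=\{0\}\cup\mu_{n^2}$, a set of $n^2+1$ elements.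
\end{lemma}

\begin{proof}
The two descriptions of $S$ agree because $\mathbb F_Q^\times=\mu_n$. By Lemma~\ref{lem:scale1} the reduction of $\mathcal K$ is $\{0,1\}$, so the reduction of $\mathcal K'$ lies in $\{t:t^n\in\{0,1\}\}=\mathbb F_Q$. If $y\in Y$, then $y^n(1+\gamma y)\in\mathcal K'$, so $\bar y^{\,n}\in\mathbb F_Q$. Conversely, $0\in Y$. If $t^n=s\in\mathbb F_Q^\times$, view $s$ in $k$; then $s\in\mathcal K'$ because $s^n=1\in\mathcal K$. The polynomial $y^n(1+\gamma y)-s$ reduces to $y^n-s$, of which $t$ is a simple root since $p\nmid n$. By Hensel's lemma it has a zero $y$ with $\bar y=t$, and $P(1+\gamma y)=s\in\mathcal K'$ gives $y\in Y$.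
\end{proof}

\begin{lemma}\label{lem:notrans}
If $\beta\in\tilde k$ and $S+\beta=S$, then $\beta=0$.
\end{lemma}

For $Q=3$ the set $S=\{0,\pm1,\pm i\}\subset\mathbb F_9$, with $i^2=-1$, has five elements, whereas a set stable under a nonzero translation is a union of orbits of size $3$. This count works for all odd $p$, since $|S|\equiv2\pmod p$. The following proof also covers $p=2$.

\begin{proof}
Suppose $\beta\ne0$. Then $\beta=0+\beta\in S$, so $\beta\in\mu_{n^2}$. For $u\in\mu_{n^2}$ we have $uS=S$, so $S+u\beta=u(S+\beta)=S$. As $u\beta$ runs through $\mu_{n^2}$, we get $S+v=S$ for all $v\in S$. A finite subset of $\tilde k$ closed under addition is an additive group, and $S\setminus\{0\}$ is a multiplicative group, so $S$ is a finite field. It contains $\{0\}\cup\mu_n=\mathbb F_Q$, so $|S|$ is a power of $Q$. But $|S|=Q^2-2Q+2$ satisfies $|S|-Q=(Q-1)(Q-2)>0$ and $Q^2-|S|=2Q-2>0$, a contradiction.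
\end{proof}

\begin{remark}
The lost translations survive on $E_0$, which is why we work on $E_1$. Indeed $P(y/c)=y(y/c-1)^n$ reduces to $(-1)^ny$, so $P$ maps $E_0$ bijectively onto $\mathcal O$ and $\mathcal K\cap E_0$ onto $\mathcal K'$. The set $\mathcal K'$ is stable under $z\mapsto z+j$, because $f(z^n)=h(z)^n$ shows that $z\in\mathcal K'$ if and only if $h(z)\in\mathcal K'$.
\end{remark}

\subsection{Rigidity at all scales}

Lemma~\ref{lem:notrans} constrains a symmetry of $\mathcal K$ at one scale only: a map $aw+b$ very close to the identity is invisible there. To see it we magnify by $f$, which carries small pieces of $\mathcal K$ onto a piece of fixed size. Let $B=D^-(1,1)$; by Lemma~\ref{lem:scale1}, $\mathcal K\cap B=\mathcal K\cap E_1=1+\gamma Y$. For $u\in\mu_{n^2}$ let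
\[
U_u=\{1+\gamma y:y\in\mathcal O,\ \bar y=u\}\subset B .
\]

\begin{lemma}\label{lem:branches}
For each $u\in\mu_{n^2}$ the map $f:U_u\to B$ is bijective, and there is $\Lambda_u\in k$ with $|\Lambda_u|=|\gamma|^{-1}$ and
\begin{equation}\label{eq:branch}
f(x)-f(x')\sim\Lambda_u(x-x')\qquad(x,x'\in U_u).
\end{equation}
The inverse $g_u:B\to U_u\subset B$ has a fixed point $e_u\in U_u$ with $\bigcap_jg_u^{\circ j}(B)=\{e_u\}$.
\end{lemma}

\begin{proof}
Put $\Psi(y)=f(1+\gamma y)=y^{n^2}(1+\gamma y)^n\in\mathcal O[y]$. Then $\overline\Psi=y^{n^2}$, $\overline\Psi(u)=1$ and $\overline\Psi{}'(u)=n^2u^{n^2-1}\ne0$. So $f(U_u)\subset B$, and for $v\in B$ Hensel's lemma gives exactly one $y$ with $\bar y=u$ and $\Psi(y)=v$. Write $\Psi(y)-\Psi(y')=(y-y')\Theta(y,y')$ with $\Theta\in\mathcal O[y,y']$ and $\Theta(y,y)=\Psi'(y)$. If $\bar y=\bar y'=u$, then $\Theta(y,y')$ reduces to $\overline\Psi{}'(u)$. So \eqref{eq:branch} holds with $\Lambda_u=\lambda/\gamma$, where $\lambda\in\mathcal O$ lifts $\overline\Psi{}'(u)$. By \eqref{eq:branch}, $g_u$ multiplies distances by $|\gamma|<1$.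 The disc $B$ is closed in $k$, hence complete, so $g_u$ has a fixed point $e_u$, and the sets $g_u^{\circ j}(B)\ni e_u$ have diameter at most $|\gamma|^j$.
\end{proof}

Conjugating an affine map by $f|_{U_u}$ destroys affineness. We therefore need a class of maps that contains the affine symmetries close to the identity and is stable under this conjugation. Let $\Sigma$ be the set of bijections $\tau:B\to B$ with $\tau(\mathcal K\cap B)=\mathcal K\cap B$ and
\begin{equation}\label{eq:sigma}
\tau(x)-\tau(x')\sim x-x'\qquad(x,x'\in B).
\end{equation}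
Since $\sim$ is symmetric, $\Sigma$ is stable under inverses.

\begin{lemma}\label{lem:sigma}
Let $\tau\in\Sigma$ and $u\in\mu_{n^2}$. Then $\tau(U_u)=U_u$, the map $\tau_u=f\circ\tau\circ g_u$ lies in $\Sigma$, and $\tau(e_u)=e_u$.
\end{lemma}

\begin{proof}
Since $1\in\mathcal K\cap B$, we have $\tau(1)\in E_1$, so $\beta=(\tau(1)-1)/\gamma\in\mathcal O$. For $y\in\mathcal O$, \eqref{eq:sigma} gives $\tau(1+\gamma y)-\tau(1)\sim\gamma y$, so
\[
\tau(1+\gamma y)=1+\gamma\tilde\tau(y),\qquad\tilde\tau(y)\equiv y+\beta\pmod{\mathfrak m}.
\]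
As $\tau$ preserves $1+\gamma Y$, we have $\tilde\tau(Y)=Y$. Reducing and using Lemma~\ref{lem:scale2}, $S+\bar\beta=S$, so $\bar\beta=0$ by Lemma~\ref{lem:notrans}. Hence $\tau(U_u)\subset U_u$. The same holds for $\tau^{-1}\in\Sigma$, so $\tau(U_u)=U_u$.

Thus $\tau_u$ is a composition of bijections $B\to U_u\to U_u\to B$. Because $f^{-1}(\mathcal K)=\mathcal K$, these restrict to bijections $\mathcal K\cap B\to\mathcal K\cap U_u\to\mathcal K\cap U_u\to\mathcal K\cap B$. For $v=f(x)$, $v'=f(x')$ with $x,x'\in U_u$, the relations \eqref{eq:branch}, \eqref{eq:sigma}, \eqref{eq:branch} give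
\[
\tau_u(v)-\tau_u(v')\sim\Lambda_u(\tau(x)-\tau(x'))\sim\Lambda_u(x-x')\sim v-v' .
\]
So $\tau_u\in\Sigma$. Define $\tau^{(0)}=\tau$ and $\tau^{(j+1)}=(\tau^{(j)})_u\in\Sigma$. From $\tau^{(j)}\circ g_u=g_u\circ\tau^{(j+1)}$ we get $\tau\circ g_u^{\circ j}=g_u^{\circ j}\circ\tau^{(j)}$, so $\tau$ preserves each set $g_u^{\circ j}(B)$, and hence their intersection $\{e_u\}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
We have $\deg f_j=n\deg P=Q(Q-1)$. By Lemmas~\ref{lem:samejulia} and~\ref{lem:scale1}, only the triviality of $\operatorname{Aut}(\mathcal J)$ remains. Let $\sigma(w)=aw+b\in\operatorname{Aut}(\mathcal J)$, so $\sigma(\mathcal K)=\mathcal K$ by Lemma~\ref{lem:JK}. Since $0,1\in\mathcal K\subset\mathcal O$, the diameter of $\mathcal K$ is $1$; hence $|a|=1$ and $\sigma$ is an isometry. It permutes the classes of $\mathcal K$ for the relation $|x-x'|<1$, which are $\mathcal K\cap E_0$ and $\mathcal K\cap E_1$. The first has diameter at most $C^{-1}$. The second has diameter $|\gamma|=C^{-1/n}$, since $Y\subset\mathcal O$ contains $0$ and an element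 of absolute value $1$ by Lemma~\ref{lem:scale2}. As $n\ge2$, we have $C^{-1/n}>C^{-1}$, so $\sigma$ preserves each class. Thus $|b|=|\sigma(0)|<1$ and $|a+b-1|=|\sigma(1)-1|<1$. It follows that $a\sim1$ and $\sigma(B)=B$, so $\sigma|_B\in\Sigma$. By Lemma~\ref{lem:sigma}, $\sigma$ fixes the points $e_u$, which lie in the $n^2\ge4$ disjoint sets $U_u$. An affine map with two fixed points is the identity.
\end{proof}

The hypothesis $Q>2$ cannot be dropped: for $Q=2$ we have $n=1$ and $f_1=f_0+1$.

\section{Green function, levels and good points}\label{sec:levels}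

\subsection{The Green function}

Nothing in this subsection depends on the characteristic. Let $F$ have degree $d\ge2$ and leading coefficient $a$. By \eqref{eq:escape}, the function $\log^+|F(x)|-d\log^+|x|$ is bounded on $\mathsf A^1$. So the successive differences of the sequence $d^{-n}\log^+|F^{\circ n}(x)|$ are $O(d^{-n})$ uniformly, and
\[
G_F(x)=\lim_{n\to\infty}d^{-n}\log^+|F^{\circ n}(x)|
\]
is a continuous function on $\mathsf A^1$ that measures the rate of escape. It satisfies $G_F\circ F=dG_F$, and $G_F-\log^+|\cdot|$ is bounded. Iterating \eqref{eq:escape} gives $G_F(x)=\log|x|+\frac{\log|a|}{d-1}$ for $|x|>R_F$. Every $x\in\Omega_F\setminus\{\infty\}$ has iterates of arbitrarily large absolute value, at which $G_F>0$, while orbits in $K_F$ are bounded. So $G_F$ vanishes exactly on $K_F$. Near a point of $\Omega_F\setminus\{\infty\}$ we have $|F^{\circ n}|>R_F$ for some $n$, and there $G_F=d^{-n}\log|F^{\circ n}|+\text{const}$.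

About harmonic functions on open subsets of $\mathsf P^1$ we use the following \cite{BR}. Harmonicity is a local condition, stable under real linear combinations. Constants are harmonic, and so is $\log|A|$, for $A\in k[z]$, away from $\infty$ and the zeros of $A$. The maximum principle holds: if $u$ is harmonic on a connected open set $U$ with nonempty boundary and $\limsup_{x\to\xi}u(x)\le0$ at every $\xi\in\partial U$, then $u\le0$ on $U$.

\begin{lemma}\label{lem:green}
Let $\mathcal J=\mathcal J_F$ and $K=K_F$, and let $A$ be a polynomial of degree $e\ge2$. Then $A\in S(\mathcal J)$ if and only if $A^{-1}(K)=K$, and in that case $G_A=G_F$. Consequently $S(\mathcal J)$ is stable under composition, and under left and right composition with elements of $\operatorname{Aut}(\mathcal J)$.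
\end{lemma}

\begin{proof}
If $A\in S(\mathcal J)$, then $K_A=K$ by Lemma~\ref{lem:JK}, and $A^{-1}(K_A)=K_A$. Conversely, let $A^{-1}(K)=K$, so that $A$ maps $\Omega_F\setminus\{\infty\}$ into itself. There the function $u=e^{-1}G_F\circ A-G_F$ is locally a constant plus a combination of $\log|F^{\circ n}\circ A|$ and $\log|F^{\circ n}|$, both finite, so it is harmonic. It is constant for $|x|$ large, hence extends harmonically to the connected open set $\Omega_F$. It is continuous on $\mathsf A^1$ and vanishes on $K\supset\partial\Omega_F$. The maximum principle for $u$ and $-u$ gives $u=0$. Thus $G_F\circ A^{\circ j}=e^jG_F$. Since $G_F-\log^+|\cdot|$ is bounded, $e^{-j}\log^+|A^{\circ j}|\to G_F$, that is, $G_A=G_F$. Comparing zero sets gives $K_A=K$ and $\mathcal J_A=\mathcal J$. The last sentence follows, since the condition $A^{-1}(K)=K$ is stable under composition and holds for elements of $\operatorname{Aut}(\mathcal J)$.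
\end{proof}

From now on we are in the setting of Theorem~\ref{thm:positive}. We fix $\phi\in S(\mathcal J)$ of degree $\delta$ with $p=0$ or $p>\delta$; thus $|i|=1$ for $1\le i\le\delta$. Let $K$, $\mathcal K$ and $G$ be the filled Julia set, its set of $k$-points and the Green function common to all $F\in S(\mathcal J)$. In the rest of this section and in Section~\ref{sec:same}, $G$ is restricted to $k$. By Lemma~\ref{lem:pgr}, $\mathcal K$ is not a closed disc.

\subsection{Normalization and levels}

\begin{lemma}\label{lem:normal}
After an affine change of coordinate, $0\in\mathcal K\subset\mathcal O$ and there is $G_0>0$ such that, for every $F\in S(\mathcal J)$ of degree $d$ and leading coefficient $a$: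
\begin{enumerate}
\item[(i)] $|a|>1$, $|F(z)|=|a||z|^d$ for $|z|>1$, and $\max_{\mathcal O}|F|=|a|$;
\item[(ii)] $F^{-1}(\mathcal O)\subset\mathcal O$ has at least two components, all of radius less than $1$;
\item[(iii)] $\log|a|=(d-1)G_0$, $G(z)=\log|z|+G_0$ for $|z|>1$, and $\mathcal O=\{G\le G_0\}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Translate so that $0\in\mathcal K$, and let $R=\sup_{x\in\mathcal K}|x|<\infty$. All zeros of $F$ lie in $F^{-1}(\mathcal K)=\mathcal K$, so $|F|\le|a|\rho^d$ on $D(0,\rho)$ for $\rho\geq R$. If $|a|\rho^{d-1}\le1$ for some $\rho>R$ in $|k^\times|$, then $F$ maps $D(0,\rho)$ into itself, so $D(0,\rho)\subset\mathcal K$, contrary to the definition of $R$. By density of $|k^\times|$, $|a|R^{d-1}\ge1$. In case of equality, $R\in|k^\times|$ and $F$ maps $D(0,R)$ into itself, so $\mathcal K=D(0,R)$, which is excluded. Hence $|a|R^{d-1}>1$. Let $R'\le R$ be the largest absolute value of a zero of $F$. If $R'<R$, then $|a||x|^d=|F(x)|\le R$ for all $x\in\mathcal K$ with $|x|>R'$, and letting $|x|\to R$ gives $|a|R^d\le R$, which is false.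 So $R=|\zeta|$ for a zero $\zeta\in\mathcal K$ of $F$, and $R\in|k^\times|$. Rescale so that $R=1$; this does not depend on $F$.

Now (i) follows by factoring $F$, the maximum being attained at any $z\in\mathcal O$ outside the residue classes of the zeros. By (i), $F^{-1}(\mathcal O)$ is a proper subset of $\mathcal O$, so its components have radius less than $1$. It contains $\mathcal K\ni0,\zeta$ with $|\zeta|=1$, so it has at least two components. Iterating (i) gives $G(z)=\log|z|+\frac{\log|a|}{d-1}$ for $|z|>1$, so $G_0=\frac{\log|a|}{d-1}>0$ does not depend on $F$, and $G>G_0$ outside $\mathcal O$. Let $z\in\mathcal O$. If its orbit stays in $\mathcal O$, then $G(z)=0$. Otherwise let $j\ge1$ be minimal with $|F^{\circ j}(z)|>1$. Then $|F^{\circ j}(z)|\le|a|$, so $G(z)\le d^{-j}(\log|a|+G_0)=d^{1-j}G_0\le G_0$.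
\end{proof}

We keep this coordinate until the end of Section~\ref{sec:same}. The iterates of $\phi$ cut out finer and finer approximations of $\mathcal K$, the \emph{levels}
\[
L_n=(\phi^{\circ n})^{-1}(\mathcal O)=\{G\le G_0\delta^{-n}\}\qquad(n\ge0).
\]
They are finite disjoint unions of closed discs with $\mathcal O=L_0\supset L_1\supset\dots\supset\mathcal K$. Let $E_1,\dots,E_{N_1}$ be the components of $L_1$. We record three properties.
\begin{enumerate}
\item[(L1)] A component $B$ of $L_n$ satisfies $\phi^{\circ n}(B)=\mathcal O$. It contains a zero of $\phi^{\circ n}$, and these zeros lie in $\mathcal K$ since $0\in\mathcal K$.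
\item[(L2)] The components of $L_{n+1}=(\phi^{\circ n})^{-1}(L_1)$ inside $B$ are those of the sets $B\cap(\phi^{\circ n})^{-1}(E_j)$; there are at least $N_1\ge2$ of them.
\item[(L3)] For $F\in S(\mathcal J)$ the set $F^{-1}(L_n)=\{G\le G_0\delta^{-n}/\deg F\}$ depends only on $n$ and $\deg F$.
\end{enumerate}

\subsection{Good points}

The proof of (a) descends through discs centered at a point $y\in\mathcal K$, and it must reach arbitrarily small discs. This requires the levels to separate $y$ from every other point of $\mathcal K$. Call $y\in\mathcal K$ \emph{good} if the radius of the component of $L_n$ containing $y$ tends to $0$.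

\begin{lemma}\label{lem:good}
There are infinitely many good points.
\end{lemma}

A component shrinks by a definite factor from level $n$ to level $n+1$ when $\phi^{\circ n}$ has bounded degree on it. The proof shows that there are so many components that most of them, often enough, have bounded degree.

\begin{proof}
\emph{Counting components.} If $\phi=\sum a_i(z-b)^i$ has degree $m$ on $Z=D(b,r)$, then $|ia_i|r^{i-1}=|a_i|r^{i-1}$ for $1\le i\le\delta$, so by (D1) and (D2) the derivative $\phi'$ has exactly $m-1$ zeros in $Z$. This is the first use of the hypothesis on $p$. Summing over components, the preimage $\phi^{-1}(B)$ of a closed disc has $\delta-\kappa(B)$ components, where $\kappa(B)$ is the number of zeros of $\phi'$ in $\phi^{-1}(B)$. In particular $\kappa(\mathcal O)=\delta-N_1\le\delta-2$. Let $N_n$ be the number of components of $L_n$. As $B$ runs through them, the sets $\phi^{-1}(B)$ are disjoint subsets of $L_1$ with union $L_{n+1}$, so $N_{n+1}\ge\delta N_n-(\delta-2)$. With $t=\frac{\delta-2}{\delta-1}$ this reads $N_{n+1}-t\ge\delta(N_n-t)$, and $N_0=1$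 gives $N_n\ge\delta^n(1-t)=\delta^n/(\delta-1)$.

\emph{A measure on ends.} An \emph{end} is a nested sequence $(B^n)_{n\ge0}$ of components $B^n$ of $L_n$. The ends form a compact space, an inverse limit of finite sets. Give a component $B$ of $L_n$ the weight $D_B/\delta^n$, where $D_B=\deg(\phi^{\circ n}|_B)$. By (L2) and (D2), the components $B'\subset B$ of $L_{n+1}$ lying over $E_j$ satisfy $\sum D_{B'}=D_B\deg(\phi|_{E_j})$. Summing over $j$ gives $\delta D_B$, so the weight of $B$ is the sum of the weights of the $B'$. Hence there is a Borel probability measure $\mu$ on the ends that gives the set of ends through $B$ the weight of $B$. Let $M_0=2(\delta-1)$ and let $\mathcal E_n$ be the set of ends with $D_{B^n}\le M_0$. Then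
\[
\frac1{\delta-1}\le\frac{N_n}{\delta^n}=\sum_B\frac{D_B}{\delta^n}\cdot\frac1{D_B}\le\mu(\mathcal E_n)+\frac1{M_0},
\]
so $\mu(\mathcal E_n)\ge1/M_0$. The set $\mathcal E=\bigcap_m\bigcup_{n\ge m}\mathcal E_n$ is a decreasing intersection of sets of measure at least $1/M_0$, so $\mu(\mathcal E)>0$. An end in $\mathcal E$ has mass at most $M_0\delta^{-n}$ for infinitely many $n$, hence mass $0$. So $\mathcal E$ is infinite.

\emph{Ends in $\mathcal E$ shrink.} Let $(B^n)\in\mathcal E$, let $r_n$ be the radius of $B^n$, put $D_n=D_{B^n}$, and let $\varepsilon<1$ be the largest radius of an $E_j$. Expand $\phi^{\circ n}=\sum a_i(z-b)^i$ about $b\in B^{n+1}$. By (D2), $|a_{D_n}|r_n^{D_n}=1$, and $|a_{D_n}|r_{n+1}^{D_n}\le\varepsilon$ because $\phi^{\circ n}(B^{n+1})$ is some $E_j$. So $r_{n+1}\le\varepsilon^{1/D_n}r_n$, and $r_n\to0$ since $D_n\le M_0$ infinitely often. As $k$ is complete, $\bigcap_nB^n$ is a point $y$. We have $G(y)=0$, so $y\in\mathcal K$, and $y$ is good. Distinct ends pass through disjoint components at some level, so they give distinct points.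
\end{proof}

\begin{lemma}\label{lem:dist}
Let $y$ be good and $\Delta_y=\{|x-y|:x\in\mathcal K,\ x\ne y\}\subset|k^\times|$. Then $\inf\Delta_y=0$, and $\Delta_y\cap[s,\infty)$ is finite for every $s>0$.
\end{lemma}

\begin{proof}
By (L2) and (L1), the component of $L_n$ at $y$ contains a component of $L_{n+1}$ that misses $y$ and contains a point of $\mathcal K$; so $\inf\Delta_y=0$. Given $s$, choose $n$ such that the component of $L_n$ at $y$ has radius less than $s$. The points of $\mathcal K$ at distance at least $s$ from $y$ lie in the finitely many other components, and all points of such a component have the same distance to $y$ by (D6).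
\end{proof}

\section{Polynomials of the same degree}\label{sec:same}

Let $f_1,f_2\in S(\mathcal J)$ have degree $d$ and leading coefficients $a_1,a_2$. By Lemma~\ref{lem:normal}(iii), $c=a_1/a_2$ has $|c|=1$. We must show that $f_1-cf_2$, a polynomial of degree less than $d$, is constant. The common Green function controls only absolute values, and through them reductions modulo $\mathfrak m$. An exact identity must therefore be assembled from congruences at infinitely many scales.

\subsection{A quadratic example}

Let $p\ne2$ and $\phi=f_2=\lambda z(1-z)$ with $|\lambda|>1$. Points with $|z|>1$ escape and $0,1\in\mathcal K$, so the coordinate is normalized, and $f_2^{-1}(\mathcal O)=Q_0\sqcup Q_1$ with $Q_l=D(l,|\lambda|^{-1})$. So the reduction of $\mathcal K$ is $\{0,1\}$. Let $f_1\in S(\mathcal J)$ be quadratic. By (L3), $f_1^{-1}(\mathcal O)=Q_0\sqcup Q_1$, so $f_1$ maps each $Q_l$ onto $\mathcal O$ with degree $1$ and $f_1=-c\lambda(z-\zeta_0)(z-\zeta_1)$ with $\zeta_l\in Q_l$. Modulo $\mathfrak m$,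
\begin{align*}
z=s/\lambda\in Q_0:&\qquad f_2\equiv s,\qquad\ \, f_1\equiv c\,(s-\lambda\zeta_0),\\
z=1+s/\lambda\in Q_1:&\qquad f_2\equiv-s,\qquad f_1\equiv-c\,(s-\lambda(\zeta_1-1)).
\end{align*}
So $f_1\equiv cf_2+q_l$ on $Q_l$, with $q_l\in\tilde k$, and the point is to show $q_0=q_1$. Both $f_1$ and $f_2$ map $\mathcal K\cap Q_l$ onto $\mathcal K$, so $t\mapsto\bar ct+q_l$ permutes $\{0,1\}$. It therefore fixes the barycenter $1/2$, that is, $q_l=(1-\bar c)/2$ for both $l$. The two solutions $(\bar c,q_l)=(1,0)$ and $(-1,1)$ are the reductions of the identity and of $1-z$, which is a symmetry since $f_2(1-z)=f_2(z)$. In residue characteristic $2$ there is no barycenter: both $t$ and $t+1$ permute $\{0,1\}$, and the argument does not exclude $q_0\ne q_1$.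

In general the $f_i$ have higher degree on the components, and the finite set $\{0,1\}$ must be replaced by the zeros of an iterate of $\phi$, with multiplicities. Two lemmas supply what is needed.

\subsection{Two lemmas}

\begin{lemma}[Ratio lemma]\label{lem:ratio}
Let $H=\phi^{\circ n}$, $N=\delta^n$ and $W=f_1^{-1}(L_n)=f_2^{-1}(L_n)$. For $w\in k\setminus W$ we have $H(f_2(w))\neq0$ and $H(f_1(w))\sim c^NH(f_2(w))$.
\end{lemma}

\begin{proof}
The two preimages agree by (L3). For $w\notin W$ we have $H(f_i(w))\notin\mathcal O$, so Lemma~\ref{lem:normal}(iii) gives $\log|H(f_i(w))|=G(H(f_i(w)))-G_0=NdG(w)-G_0$, independently of $i$. All zeros of $H\circ f_1$ and $H\circ f_2$ lie in $W$. A thin annulus around a component of $W$ misses $W$, so by (D5) the two polynomials have equally many zeros in each component. List their zeros as $\omega_\nu$ and $\omega'_\nu$ with $\omega_\nu,\omega'_\nu$ in the same component. Then $w-\omega_\nu\sim w-\omega'_\nu$ for $w\notin W$ by (D6), and the ratio of the leading coefficients is $(a_1/a_2)^N=c^N$.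
\end{proof}

For a monic polynomial $\eta\in\tilde k[t]$ of degree $M$ with $p\nmid M$, let $b(\eta)\in\tilde k$ be the barycenter of its roots, their sum divided by $M$. Then $\eta(t)-(t-b(\eta))^M$ has degree at most $M-2$, and vanishes if $M=1$.

\begin{lemma}[Barycenter lemma]\label{lem:bary}
Let $\eta_1,\eta_2\in\tilde k[t]$ be monic of degree $M\geq1$ with $p\nmid M$, and let $\gamma\in\tilde k^\times$. Let $A_1,A_2\in\tilde k[s]$ satisfy $\deg A_2=m\ge1$, $\deg(A_1-\gamma A_2)<m$ and $\eta_1(A_1)=\gamma^M\eta_2(A_2)$. Then $A_1-\gamma A_2$ is the constant $b(\eta_1)-\gamma\,b(\eta_2)$.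
\end{lemma}

\begin{proof}
Put $A=A_2-b(\eta_2)$ and $q=A_1-b(\eta_1)-\gamma A$, so $\deg q<m=\deg A=\deg A_1$. Write $\eta_i=(t-b(\eta_i))^M+\vartheta_i$. The hypothesis becomes
\[
\sum_{i=1}^M\binom Mi(\gamma A)^{M-i}q^{\,i}=(\gamma A+q)^M-(\gamma A)^M=\gamma^M\vartheta_2(A_2)-\vartheta_1(A_1),
\]
and the right side has degree at most $m(M-2)$, or vanishes. Suppose $q\ne0$. The $i$-th term on the left has degree at most $m(M-i)+i\deg q$, which decreases strictly in $i$, and the first term has exactly this degree because $M\ne0$ in $\tilde k$. So the left side has degree $m(M-1)+\deg q>m(M-2)$, a contradiction. Hence $q=0$.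
\end{proof}

The lemma fails for $p\mid M$, and the failure is the identity behind Theorem~\ref{thm:counter}: for $\eta_1=\eta_2=t(t-1)^{Q-1}$, $\gamma=1$, $A_1=(s+1)^{Q-1}$, $A_2=s^{Q-1}$, both $\eta_i(A_i)$ equal $(s^Q-s)^{Q-1}$, and $A_1-A_2$ is not constant for $Q>2$.

\subsection{The descent}

Since $\operatorname{char}k=0$, we have $f_2'\ne0$, so $f_2$ has finitely many critical values. By Lemma~\ref{lem:good} there is a good point $y_2$ that is not one of them. Fix $z_0$ with $f_2(z_0)=y_2$, and put $y_1=f_1(z_0)\in\mathcal K$ and
\[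
e=(f_1-y_1)-c\,(f_2-y_2),\qquad\deg e<d,\quad e(z_0)=0 .
\]
The point $y_1$ is also good. Indeed, let $Z_n$ be the component at $z_0$ of $f_1^{-1}(L_n)=f_2^{-1}(L_n)$. It is a component of the $f_2$-preimage of the component of $L_n$ at $y_2$, so its radius tends to $0$ by (D3); and $f_1(Z_n)$ is the component of $L_n$ at $y_1$, whose radius then tends to $0$ by (D2). Let $\Delta=\Delta_{y_1}\cup\Delta_{y_2}$. By Lemma~\ref{lem:dist}, $r'=\max(\Delta\cap(0,r))$ exists for every $r>0$. For $r\in|k^\times|$ consider the property
\[
(*_r)\qquad|e(w)|<r\quad\text{whenever}\quad|f_2(w)-y_2|\le r .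
\]
It says that, over the disc $D(y_2,r)$ and at the scale of that disc, $f_1$ cannot be distinguished from $\sigma\circ f_2$, where $\sigma(x)=y_1+c(x-y_2)$.

\begin{proposition}\label{prop:step}
If $(*_r)$ holds, then $(*_{r'})$ holds.
\end{proposition}

\begin{proof}
Put $\rho=r'$, $X_i^-=D^-(y_i,r)$ and $X_i=D(y_i,\rho)\subset X_i^-$. By definition of $\rho$, $\mathcal K\cap X_i^-\subset X_i$: the annulus $X_i^-\setminus X_i$ is free of $\mathcal K$, and we carry information across it. By (D1) and $(*_r)$, the maximum $r_1$ of $|e|$ on $f_2^{-1}(D(y_2,r))$ exists and $r_1<r$.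

\emph{Step 1: $f_1^{-1}(X_1^-)=f_2^{-1}(X_2^-)$.} For $w\in f_2^{-1}(D(y_2,r))$ we have $f_1(w)-y_1=c(f_2(w)-y_2)+e(w)$ with $|e(w)|<r$, so $f_1(w)\in X_1^-$ if and only if $f_2(w)\in X_2^-$. It remains to see that $f_1^{-1}(X_1^-)\subset f_2^{-1}(D(y_2,r))$. Let $v\in X_1^-$ and $x_v=\sigma^{-1}(v)\in X_2^-$, so that $f_1-v=c(f_2-x_v)+e$. On a component $Z$ of $f_2^{-1}(D(y_2,r))$ we have $\max_Z|f_2-x_v|=r>r_1$, so $f_1-v$ and $f_2-x_v$ have equally many zeros in $Z$ by (D1). Summing over $Z$ accounts for all $d$ zeros of $f_1-v$. We call the common preimage $U$.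

\emph{Step 2: a fine level.} Choose $n$ such that the components of $L_n$ at $y_1$ and at $y_2$ have radius less than $\rho$, and put $H=\phi^{\circ n}$, $N=\delta^n$. We claim that
\begin{equation}\label{eq:fine}
\text{a component $B'$ of $L_n$ meeting $X_i^-$ lies in one residue class of $X_i$.}
\end{equation}
This holds if $y_i\in B'$. Otherwise $B'\subset X_i^-$, since the two discs are nested. By (L1), $B'$ contains a point $x\in\mathcal K\cap X_i^-\subset X_i$, and its radius is less than $|x-y_i|\le\rho$.

So the zeros of $H$ in $X_i^-$ all lie in $X_i$. Let $M_i$ be their number; $M_i\ge1$ by (L1) applied to the component at $y_i$. Since $0\in H(X_i)$, (D2) gives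
\[
M_i=\deg(H|_{X_i})=\prod_{j=0}^{n-1}\deg\bigl(\phi|_{\phi^{\circ j}(X_i)}\bigr),
\]
a product of integers in $\{1,\dots,\delta\}$. Hence $p\nmid M_i$; this is the second use of the hypothesis on $p$. Fix $\pi\in k$ with $|\pi|=\rho$, and let $\eta_i\in\mathcal O[\xi]$ be the monic polynomial of degree $M_i$ with roots $(\zeta-y_i)/\pi$, where $\zeta$ runs through the zeros of $H$ in $X_i$. For a zero $\zeta\notin X_i^-$ and $x\in X_i^-$ we have $x-\zeta\sim y_i-\zeta$ by (D6). Factoring $H$, there is $h_i\in k^\times$ with
\begin{equation}\label{eq:Hlocal}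
H(y_i+\pi\xi)\sim h_i\pi^{M_i}\eta_i(\xi)\qquad(|\xi|<r/\rho).
\end{equation}
As $\eta_i(\xi)\sim\xi^{M_i}$ for $|\xi|>1$ and $|\eta_i|\le1$ on $\mathcal O$, we get
\begin{equation}\label{eq:Hann}
H(x)\sim h_i(x-y_i)^{M_i}\ \text{ on }X_i^-\setminus X_i,\qquad|H|\le|h_i|\rho^{M_i}\ \text{ on }X_i .
\end{equation}

\emph{Step 3: matching in the outer part of the annulus.} Let $w$ satisfy $\max(r_1,\rho)<|t|<r$, where $t=f_2(w)-y_2$. Then $f_1(w)-y_1=ct+e(w)\sim ct$, so $f_i(w)\in X_i^-\setminus X_i$ for both $i$, and $f_2(w)\notin L_n$ by \eqref{eq:fine}. Lemma~\ref{lem:ratio} and \eqref{eq:Hann} give $h_1(ct)^{M_1}\sim c^Nh_2t^{M_2}$. Here $|t|$ takes infinitely many values, since $f_2$ is onto $k$ and $|k^\times|$ is dense. Therefore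
\begin{equation}\label{eq:match}
M_1=M_2=:M,\qquad h_1c^M\sim c^Nh_2,\qquad|h_1|=|h_2| .
\end{equation}

\emph{Step 4: crossing the annulus.} The error $r_1$ may exceed $\rho$, so $(*_r)$ alone says nothing near the inner boundary; there we use $H$. We claim that $f_1^{-1}(X_1)=f_2^{-1}(X_2)=:V$ and that $|f_1-y_1|=|f_2-y_2|$ on $U\setminus V$. Both preimages lie in $U$. Let $w\in U$ and let $\{i,i'\}=\{1,2\}$ with $f_i(w)\notin X_i$. Then $f_i(w)\notin L_n$ by \eqref{eq:fine}, so Lemma~\ref{lem:ratio}, \eqref{eq:Hann} and \eqref{eq:match} give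
\[
|H(f_{i'}(w))|=|H(f_i(w))|=|h_i|\,|f_i(w)-y_i|^M>|h_{i'}|\rho^M .
\]
By \eqref{eq:Hann}, $f_{i'}(w)\notin X_{i'}$, and the left side equals $|h_{i'}||f_{i'}(w)-y_{i'}|^M$. Since $|h_1|=|h_2|$ and $M\ge1$, both claims follow.

Let $Q_l$ be the components of $V$; each $f_i$ maps $Q_l$ onto $X_i$. By (D2), a slightly larger disc than $Q_l$ is mapped by $f_2$ into $X_2^-$, so a thin annulus around $Q_l$ lies in $U\setminus V$. By (D5), $f_1-y_1$ and $f_2-y_2$ have the same number $m_l\ge1$ of zeros in $Q_l$. All their zeros lie in $V$; list them as $z_{1\nu}$ and $z_{2\nu}$, $1\le\nu\le d$, with $z_{1\nu},z_{2\nu}$ in the same component.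

\emph{Step 5: reduction on $Q_l$.} Write $Q_l=q_l+\kappa_l\mathcal O$ and $F_i(s)=(f_i(q_l+\kappa_ls)-y_i)/\pi$. Then $F_i(\mathcal O)=\mathcal O$, so $F_i\in\mathcal O[s]$ and $\overline F_i\ne0$. In the factorization (D1) of $F_i$ the zeros in $\mathcal O$ correspond to the $z_{i\nu}\in Q_l$, and the constant is
\[
\alpha_i=a_i\kappa_l^{m_l}\pi^{-1}\prod_{z_{i\nu}\notin Q_l}(q_l-z_{i\nu}).
\]
So $\overline F_i$ has degree $m_l$ and leading coefficient $\bar\alpha_i$. Paired zeros outside $Q_l$ lie in a common disc that misses $q_l$, so $\alpha_1\sim c\alpha_2$ by (D6). Hence $\deg(\overline F_1-\bar c\,\overline F_2)<m_l$.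

Let $s\in\mathcal O$ with $\bar\eta_2(\overline F_2(\bar s))\ne0$; this excludes finitely many $\bar s\in\tilde k$. Put $w=q_l+\kappa_ls$. The residue class of $f_2(w)$ in $X_2$ contains no zero of $H$, so $f_2(w)\notin L_n$ by \eqref{eq:fine} and (L1). Lemma~\ref{lem:ratio} and \eqref{eq:Hlocal} give $h_1\eta_1(F_1(s))\sim c^Nh_2\eta_2(F_2(s))$, and with \eqref{eq:match}, $\eta_1(F_1(s))\sim c^M\eta_2(F_2(s))$. Reducing, and using that $\tilde k$ is infinite, we obtain the identity of polynomials
\[
\bar\eta_1(\overline F_1)=\bar c^{\,M}\,\bar\eta_2(\overline F_2).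
\]

\emph{Step 6: conclusion.} By Lemma~\ref{lem:bary}, $\overline F_1-\bar c\,\overline F_2=b(\bar\eta_1)-\bar c\,b(\bar\eta_2)$, a constant that does not depend on $l$. Lift it to $\beta\in\mathcal O$. Since $e(q_l+\kappa_ls)=\pi(F_1(s)-cF_2(s))$, we get $|e-\pi\beta|<\rho$ on all of $V$. At $z_0\in V$ this gives $|\pi\beta|<\rho$. So $|e|<\rho$ on $V=f_2^{-1}(D(y_2,\rho))$, which is $(*_\rho)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:positive}(a)]
The property $(*_r)$ holds for large $r$. Indeed, let $r\ge1$ and $|f_2(w)-y_2|\le r$. Then $|f_2(w)|\le r$, so $|w|\le1$ or $|w|^d\le r/|a_2|\le r$ by Lemma~\ref{lem:normal}(i). As $\deg e<d$, we get $|e(w)|\le C_e\,r^{(d-1)/d}$, where $C_e$ is the largest absolute value of a coefficient of $e$, and this is less than $r$ for $r$ large. Fix such an $r_0\in|k^\times|$ and put $r_{i+1}=r_i'$. By Proposition~\ref{prop:step}, $(*_{r_i})$ holds for all $i$. The $r_i$, $i\ge1$, form a strictly decreasing sequence in $\Delta$, so $r_i\to0$ by Lemma~\ref{lem:dist}. For $w\in f_2^{-1}(y_2)$ we have $|e(w)|<r_i$ for all $i$,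 so $e(w)=0$. Since $y_2$ is not a critical value, $e$ has $d$ distinct zeros, and $\deg e<d$ forces $e=0$. Thus $f_1=\sigma\circ f_2$. In $\mathsf P^1$ we have $f_2^{-1}(\sigma^{-1}(K))=f_1^{-1}(K)=K=f_2^{-1}(K)$, so $\sigma^{-1}(K)=K$ by surjectivity of $f_2$, and $\sigma\in\operatorname{Aut}(\mathcal J)$ by Lemma~\ref{lem:JK}.
\end{proof}

\section{Symmetries and factorization}\label{sec:bc}

Let $g\in S(\mathcal J)$ have minimal degree $m$, and put $\Gamma=\operatorname{Aut}(\mathcal J)$. Since $m\ne0$ in $k$, we may change coordinate by a translation so that $g$ has no term of degree $m-1$. For $F\in S(\mathcal J)$ and $\sigma\in\Gamma$ we have $F\circ\sigma\in S(\mathcal J)$ by Lemma~\ref{lem:green}, so part (a) gives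
\begin{equation}\label{eq:commute}
F\circ\sigma=\sigma'\circ F\qquad\text{for some }\sigma'\in\Gamma .
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:positive}(b)]
Let $\sigma(z)=\zeta z+b\in\Gamma$, and let $a$ be the leading coefficient of $g$. In $g\circ\sigma=\sigma'\circ g$ the coefficient of $z^{m-1}$ is $am\zeta^{m-1}b$ on the left and $0$ on the right, because $m-1\ge1$. So $b=0$: every element of $\Gamma$ is linear, and $\sigma'(z)=\zeta'z$. The monomial $az^m$ is conjugate to $z^m$ by a scaling, so has potential good reduction; hence $g$ has a nonzero term of some degree $j<m$. Comparing the terms of degrees $m$ and $j$ in $g(\zeta z)=\zeta'g(z)$ gives $\zeta^m=\zeta'=\zeta^j$. So $\Gamma$ is a group of maps $z\mapsto\zeta z$ with $\zeta^{m-j}=1$, and it is finite cyclic.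
\end{proof}

Part (a) compares polynomials of equal degree only. To relate $g$ to a polynomial $f\in S(\mathcal J)$ of another degree, we observe that (a) yields algebraic identities between $f$, $g$ and $\Gamma$. These survive an embedding of the coefficients into $\mathbb C$, where they force $f$ and $g$ to have the same complex Julia set.

For a complex polynomial $F$ of degree $d\ge2$ the Green function $G^{\mathbb C}_F=\lim d^{-n}\log^+|F^{\circ n}|$ is continuous on $\mathbb C$ and satisfies $G^{\mathbb C}_F\circ F=dG^{\mathbb C}_F$. The function $G^{\mathbb C}_F-\log^+|\cdot|$ is bounded. The zero set of $G^{\mathbb C}_F$ is the filled Julia set, whose boundary is the Julia set, and $G^{\mathbb C}_F$ is harmonic on its complement, which is the unbounded component of the complement of the Julia set. Let $T_m$ be defined by $T_m(x+x^{-1})=x^m+x^{-m}$. From $T_0=2$, $T_1=z$ and $T_{m+1}=zT_m-T_{m-1}$, the polynomial $T_m$, $m\ge1$, is monic of degree $m$ with integer coefficients and has no term of degree $m-1$. We recall the classical description of the exceptional cases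 of Theorem~\ref{thm:SS}.

\begin{lemma}\label{lem:exceptional}
A complex polynomial $F$ of degree $m\ge2$ whose Julia set is a circle or a segment is affinely conjugate to $z^m$, $T_m$ or $-T_m$.
\end{lemma}

\begin{proof}
After an affine conjugation the Julia set is the unit circle or $[-2,2]$. Let $\theta(x)=x$ or $\theta(x)=x+x^{-1}$ accordingly; it maps $\{|x|>1\}$ biholomorphically onto the complement of the filled Julia set. The function $G^{\mathbb C}_F(\theta(x))-\log|x|$ is harmonic and bounded on $\{|x|>1\}$ and tends to $0$ as $|x|\to1$, so it vanishes by the maximum principle. Hence $\psi=\theta^{-1}\circ F\circ\theta$ satisfies $|\psi(x)|=|x|^m$, and $\psi(x)=\alpha x^m$ with $|\alpha|=1$. In the first case $F=\alpha z^m$, which is conjugate to $z^m$ by a scaling. In the second, $F(x+x^{-1})=\alpha x^m+\alpha^{-1}x^{-m}$ as Laurent polynomials; invariance under $x\mapsto x^{-1}$ gives $\alpha=\pm1$ and $F=\pm T_m$.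
\end{proof}

\begin{lemma}\label{lem:factor}
Every $f\in S(\mathcal J)$ is $q\circ g$ for some $q\in k[z]$.
\end{lemma}

\begin{proof}
Let $d=\deg f\ge m$. The polynomials $f\circ g$ and $g\circ f$ lie in $S(\mathcal J)$ and have the same degree, so $f\circ g=\sigma\circ g\circ f$ with $\sigma\in\Gamma$ by (a). Let $L\subset k$ be the field generated over $\mathbb Q$ by the coefficients of $f$, $g$ and the finitely many elements of $\Gamma$, and let $\overline L$ be its algebraic closure in $k$. It has finite transcendence degree over $\mathbb Q$, so there is an embedding $\iota:\overline L\to\mathbb C$. Through $\iota$ we view $f$, $g$, $\Gamma$ over $\mathbb C$, and polynomial identities among them persist. Let $G^{\mathbb C}=G^{\mathbb C}_f$.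

\emph{Same complex Julia set.} The elements of $\Gamma$ are multiplications by roots of unity, so they preserve the complex absolute value. For $\gamma\in\Gamma$, \eqref{eq:commute} gives $f^{\circ n}\circ\gamma=\gamma_n\circ f^{\circ n}$ with $\gamma_n\in\Gamma$, so $|f^{\circ n}\circ\gamma|=|f^{\circ n}|$ and $G^{\mathbb C}\circ\gamma=G^{\mathbb C}$. Let $u=G^{\mathbb C}\circ g-mG^{\mathbb C}$. It is bounded on $\mathbb C$, because $G^{\mathbb C}-\log^+|\cdot|$ and $\log^+|g|-m\log^+|\cdot|$ are. Moreover
\[
G^{\mathbb C}\circ g\circ f=G^{\mathbb C}\circ\sigma^{-1}\circ f\circ g=G^{\mathbb C}\circ f\circ g=d\,G^{\mathbb C}\circ g,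
\]
so $u\circ f=du$ and $u=d^{-n}u\circ f^{\circ n}\to0$. Thus $G^{\mathbb C}\circ g^{\circ j}=m^jG^{\mathbb C}$ for all $j$, and boundedness of $G^{\mathbb C}-\log^+|\cdot|$ gives $G^{\mathbb C}_g=G^{\mathbb C}$. So $f$ and $g$ have the same complex filled Julia set and the same complex Julia set $J$.

\emph{$J$ is neither a circle nor a segment.} Otherwise Lemma~\ref{lem:exceptional} gives $\alpha g(z)+\beta=T(\alpha z+\beta)$ with $\alpha\in\mathbb C^\times$, $\beta\in\mathbb C$ and $T\in\{z^m,T_m,-T_m\}$. Neither $g$ nor $T$ has a term of degree $m-1$, so that coefficient gives $\pm m\alpha^{m-1}\beta=0$ and $\beta=0$. The leading coefficients give $\alpha^{m-1}=\pm\iota(a)$, where $a$ is the leading coefficient of $g$, so $\alpha$ lies in the algebraically closed field $\iota(\overline L)$. Then $g$ is conjugate to $T$ over $\overline L\subset k$. But $T$ has integer coefficients and leading coefficient $\pm1$, hence good reduction over $k$, contrary to Lemma~\ref{lem:pgr} and the hypothesis on $\mathcal J$.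

\emph{Factorization.} By Theorem~\ref{thm:SS}, $f=s_1\circ P_0^{\circ a_1}$ and $g=s_2\circ P_0^{\circ a_2}$ over $\mathbb C$, with $s_1,s_2$ affine. Here $\deg P_0\ge2$, and $a_1\ge a_2$ because $d\ge m$. So $f=q_{\mathbb C}\circ g$ with $q_{\mathbb C}=s_1\circ P_0^{\circ(a_1-a_2)}\circ s_2^{-1}$. The equation $f=\sum_{i\le d/m}q_ig^i$ is a linear system in the unknowns $q_i$ with coefficients in $\iota(\overline L)$. It is solvable over $\mathbb C$, hence over $\iota(\overline L)$, and pulling a solution back by $\iota$ gives $q\in\overline L[z]\subset k[z]$.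
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:positive}(c)]
We use induction on $\deg f$. Write $f=q\circ g$ by Lemma~\ref{lem:factor}. From $g^{-1}(q^{-1}(K))=f^{-1}(K)=K=g^{-1}(K)$ and the surjectivity of $g$ on $\mathsf P^1$ we get $q^{-1}(K)=K$. If $\deg q=1$, then $q\in\Gamma$ by Lemma~\ref{lem:JK}, and $f=q\circ g$ has the required form with $n=1$. If $\deg q\ge2$, then $q\in S(\mathcal J)$ by Lemma~\ref{lem:green} and $\deg q=\deg f/m<\deg f$. By induction $q=\sigma\circ g^{\circ n}$ with $n\geq1$ and $\sigma\in\Gamma$, so $f=\sigma\circ g^{\circ(n+1)}$.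
\end{proof}

\begin{thebibliography}{9}

\bibitem{BR}
Baker and Rumely, \emph{Potential Theory and Dynamics on the Berkovich Projective Line}, AMS, 2010.

\bibitem{GY}
Chen Gong and Jit Wu Yap, \emph{Non-Archimedean Rigidity and Uniformity for Common Preperiodic Points}, arXiv:2607.19252 (2026).

\bibitem{SS}
W. Schmidt and N. Steinmetz, \emph{The polynomials associated with a Julia set}, Bull. London Math. Soc. 27 (1995), 239--241.

\end{thebibliography}
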